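# Regular triangulations of the Euclidean and hyperbolic planes with edges of bounded length

## 1. An easy case: triangles of area bounded below

A *triangulation* of a surface $S$ is a locally finite simplicial complex $K$ together with a homeomorphism $|K|\to S$. It is *$k$-regular* if every vertex has degree $k$. It is *geometric* if all edges are embedded as geodesic arcs for the metric of $S$. In a geometric triangulation every face is a nondegenerate geodesic triangle, so its angles lie in $(0,\pi)$. We work on the Euclidean plane $\mathbb E^2$ and the hyperbolic plane $\mathbb H^2$. The model examples are the lattice of unit equilateral triangles, which is a $6$-regular geometric triangulation of $\mathbb E^2$, and, for $k\ge 7$, the tiling of $\mathbb H^2$ by equilateral triangles with angles $2\pi/k$, which is $k$-regular.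

What if we put the wrong degree on the wrong plane, say degree $7$ on $\mathbb E^2$ or degree $6$ on $\mathbb H^2$? Y. Luo, T. Wu and X. Zhu, "Hexagonal Geometric Triangulations", arXiv:2204.10791 (2022), is the source of the following.

**Conjecture.** There is no $k$-regular geometric triangulation of $\mathbb E^2$, $k\ge 7$, and no $6$-regular geometric triangulation of $\mathbb H^2$, all of whose edge lengths lie in some $[c,C]$ with $0<c\le C<\infty$.

Three known facts are quoted with the problem. (i) $\mathbb E^2$ has $k$-regular geometric triangulations for every $k\ge6$, and for $k\ge 7$ some of them have edge lengths bounded above. (ii) $\mathbb H^2$ has $k$-regular geometric triangulations for every $k\ge 6$. (iii) In a $k$-regular geometric triangulation of $\mathbb E^2$ with $k>6$, or a $6$-regular one of $\mathbb H^2$, the infimum of the angles is $0$. None of them is used in the proofs below.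

The conjecture asks for bounds on lengths. If we also bound *areas* from below, the Euclidean half is easy. Let $d_G$ be the graph distance in the $1$-skeleton and $B_G(v,n)$ the set of vertices at graph distance at most $n$ from $v$.

**Lemma 1 (growth).** In a $k$-regular triangulation of the plane with $k\ge7$, for every vertex $v_0$ and $n\ge 1$,
$$|B_G(v_0,n+1)|\ \ge\ \Big(1+\frac{k-6}{k}\Big)\,|B_G(v_0,n)| .$$

*Proof.* Let $S$ be a finite set of vertices with $|S|\ge 3$. The edges inside $S$ form a simple planar graph, so there are at most $3|S|-6$ of them. The degrees over $S$ sum to $k|S|$, and an edge inside $S$ is counted twice. So at least $k|S|-2(3|S|-6)>(k-6)|S|$ edges leave $S$. A vertex outside $S$ receives at most $k$ of these, so $S$ has at least $\frac{k-6}{k}|S|$ outer neighbors. Take $S=B_G(v_0,n)$, which has at least $k+1$ elements. $\square$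

**Proposition 2.** For $k\ge7$ there is no $k$-regular geometric triangulation of $\mathbb E^2$ with edge lengths at most $C$ and triangle areas at least $a>0$.

*Proof.* Every point of a triangle is within its longest side, hence within $C$, of each of its vertices. So the stars of the vertices in $B_G(v_0,n)$ lie in the disc of radius $Cn+C$ about $v_0$. Triangles have disjoint interiors and each belongs to three stars, so
$$\sum_{v\in B_G(v_0,n)}\mathrm{area}(\mathrm{star}(v))\ \le\ 3\pi C^2(n+1)^2. \tag{1}$$
The left side is at least $ka\,|B_G(v_0,n)|$, which grows exponentially by Lemma 1. This is a contradiction. $\square$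

For instance, if all edges have length at least $c$ and all angles are at least $\alpha$, then the smallest angle of a triangle lies in $[\alpha,\pi/3]$ and its area is at least $\frac12c^2\sin\alpha$. So the conjecture holds for such triangulations.

What changes in general? A triangle with sides in $[c,C]$ can have arbitrarily small area: take sides $1$, $1$ and almost $2$. So (1) gives no contradiction. It says instead that most stars must be almost collinear. We shall find out what such stars look like, and then build a triangulation out of them.

## 2. What turns out to be true

For a triangulation with edge lengths in $[c,C]$, let $c_\infty$ and $C_\infty$ be the $\liminf$ and $\limsup$ of the edge lengths: $c_\infty$ is the supremum, over finite sets $F$ of edges, of the infimum of the lengths outside $F$, and $C_\infty$ is defined symmetrically. Clearly $c\le c_\infty\le C_\infty\le C$.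

**Theorem A.** For every $k\ge7$ there is a $k$-regular geometric triangulation of $\mathbb E^2$ and constants $0<c\le C<\infty$ with all edge lengths in $[c,C]$.

**Theorem B.** There is no $6$-regular geometric triangulation of $\mathbb H^2$ with all edge lengths in $[c,C]$, $0<c\le C<\infty$.

**Theorem C.**
1. A $k$-regular geometric triangulation with edge lengths in some $[c,C]$, $0<c\le C<\infty$, exists on $\mathbb E^2$ if and only if $k\ge6$, and on $\mathbb H^2$ if and only if $k\ge7$.
2. For $k\ge7$ and a triangulation as in Theorem A, $C_\infty/c_\infty\ge3$ if $k$ is odd and $C_\infty/c_\infty\ge 2$ if $k$ is even; in particular the same bounds hold for $C/c$. Equality $C_\infty/c_\infty=3$, respectively $2$, is attained for every odd, respectively even, $k\ge 7$.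
3. Let $T$ be any geometric triangulation of $\mathbb H^2$ with edge lengths in $[c,C]$, $0<c\le C<\infty$, and let $\lambda=\log\cosh(c)/C$. For every vertex $v_0$ and every $m$ there are constants $D,E$ such that for all $N$ the graph ball $B_G(v_0,N+D)$ contains $m$ vertices at pairwise graph distance at least $2\lambda N-E$.

So the first sentence of the conjecture is false for every $k\ge7$, the second is true, and the conjecture as stated, both sentences together, is false.

## 3. Almost collinear stars and the ratios 2 and 3

This section proves the lower bounds in Theorem C(2). It also supplies the blueprint for the construction. Let $k\ge7$ and let $T$ be a $k$-regular geometric triangulation of $\mathbb E^2$ with lengths in $[c,C]$.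

**Step 1: find flat stars.** Let $\alpha>0$. By (1), at most $3\pi C^2(n+1)^2/\alpha$ vertices of $B_G(v_0,n)$ have star area at least $\alpha$. By Lemma 1, $|B_G(v_0,n)|$ grows exponentially, so infinitely many vertices have star area less than $\alpha$. Hence there are distinct vertices $v_j$ whose star areas $\alpha_j$ tend to $0$.

**Step 2: describe a flat star.** In a triangle of the star of $v_j$, an angle $\varphi$ between sides $x,y\ge c$ satisfies $\frac12xy\sin\varphi\le\alpha_j$, so $\sin\varphi\le 2\alpha_j/c^2$. Thus each angle is within some $\eta_j\to0$ of $0$ or of $\pi$. For large $j$ exactly one angle of each triangle is near $\pi$, since the sum is $\pi$. The $k$ angles at $v_j$ itself sum to $2\pi$. If $t$ of them are near $\pi$, then $|t\pi-2\pi|\le k\eta_j$, so $t=2$ for large $j$. These two flat corners cut the cyclic sequence of $k$ edges at $v_j$ into two nonempty runs of consecutive edges, which we call *fans*. Inside a fan, consecutive edges make an angle near $0$.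

**Step 3: pass to the limit.** Along a subsequence the fan sizes are constants $p,q\ge1$ with $p+q=k$, and the edge lengths at $v_j$ converge, to $x_1,\dots,x_p$ in one fan and $y_1,\dots,y_q$ in the other, numbered so that the flat corners lie between the edges $x_1,y_1$ and between the edges $x_p,y_q$. A given edge lies in the stars of only finitely many vertices. So every finite set of edges is avoided by the stars of $v_j$ for large $j$, and therefore all limits of lengths of edges in these stars lie in $[c_\infty,C_\infty]$. The law of cosines, applied to the third side of each triangle at $v_j$, now gives two rules.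

* Inside a fan the angle tends to $0$, so the third side tends to the difference: $|x_t-x_{t+1}|\ge c_\infty$, and likewise for the $y_t$.
* At a flat corner the third side tends to the sum: $x_1+y_1\le C_\infty$ and $x_p+y_q\le C_\infty$.

Since all limits are at least $c_\infty$, the second rule gives $C_\infty\ge2c_\infty$ and
$$x_1,\ x_p,\ y_1,\ y_q\ \le\ C_\infty-c_\infty. \tag{2}$$

**Step 4: odd $k$.** Now $p+q$ is odd, so one fan has even size; say it is $p\ge2$. The $p-1$ signs of $x_{t+1}-x_t$ are odd in number.

If two consecutive signs agree, three consecutive lengths are monotone with steps at least $c_\infty$, so the largest is at least $3c_\infty$, and $C_\infty\ge 3c_\infty$.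

Otherwise the signs alternate, and, their number being odd, the first equals the last. If both are $+$, then $x_p\ge x_{p-1}+c_\infty\ge2c_\infty$. If both are $-$, then $x_1\ge x_2+c_\infty\ge2c_\infty$. By (2), $C_\infty-c_\infty\ge2c_\infty$ in either case.

So $C_\infty/c_\infty\ge 3$ for odd $k$ and $\ge2$ for even $k$. As $c\le c_\infty$ and $C_\infty\le C$, the same bounds hold for $C/c$. $\square$

**What the extremal case tells us.** Suppose $C_\infty=2$ and $c_\infty=1$. By (2) the end lengths of each fan are $1$. Neighboring lengths in $[1,2]$ differ by at least $1$, so each fan reads $1,2,1,2,\dots,1$. Our plan is to make the common direction of a flat star *radial*. Then edge lengths are nearly differences of radii, and we prescribe the radii to be integers while the angular gaps shrink geometrically. The outer neighbors of a vertex of radius $r$ should have radii $r+1,r+2,r+1,\dots,r+1$ in order.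

## 4. Growing discs outward in polar coordinates

This section sets up the bookkeeping used by both constructions: how to add triangles outside a disc, how to check their orientation, and why the limit is a triangulation of the whole plane.

Let $(r,\theta)$ be polar coordinates about $O$. For $p\ne O$ and $q\ne p$ let $\psi_p(q)\in(-\pi,\pi]$ be the oriented angle at $p$ from the outward radial direction to the direction of $q$. With $\Delta=\theta_q-\theta_p$, the vector $q-p$ has radial and transverse components
$$\big(r_q\cos\Delta-r_p,\ \ r_q\sin\Delta\big). \tag{3}$$
So if $0<|\Delta|<\pi$ (and $q\neq O$), then $\psi_p(q)$ has the sign of $\Delta$ and $0<|\psi_p(q)|<\pi$. If $\Delta=0$ and $r_q>r_p$, then $\psi_p(q)=0$.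

**Lemma 3.** (a) Let $0<\theta_c-\theta_p<\theta_b-\theta_p<\pi$ and $r_c>\max(r_p,r_b)$. Then $0<\psi_p(c)<\psi_p(b)$. The mirror statement also holds. (b) For fixed $r_c>r_p$, $\psi_p(c)\to0^+$ as $\theta_c\to\theta_p^+$.

*Proof.* (a) The ray from $O$ at angle $\theta_c$ meets the segment $pb$ in a point of norm at most $\max(r_p,r_b)<r_c$. The point $O$ is not on the line $pb$, and the ray crosses this line only once, before reaching $c$. So $c$ and $O$ lie strictly on opposite sides of the line $pb$. Also $c$ and $b$ lie on the same side of the line $Op$, so $\psi_p(c)\in(0,\pi)$. Seen from $p$, the direction of $O$ is $\psi=\pi$. So the side of line $pb$ containing $O$ consists of the directions in the half-circle $(\psi_p(b),\psi_p(b)+\pi)$, which contains $(\psi_p(b),\pi]$. As $c$ is on neither that side nor the line, $\psi_p(c)<\psi_p(b)$. The mirror statement is the reflection of this one. (b) By (3), $q-p$ tends to $(r_c-r_p,0)$ with positive transverse component. $\square$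

**Definition (admissible disc).** An admissible disc is a finite triangulated closed disc $X$ with a map $f:|X|\to\mathbb E^2$, affine on simplices, such that

* all triangles, coherently oriented, have nondegenerate counterclockwise (ccw) images;
* along the positively oriented boundary cycle, called the *front*, the vertices are $\ne O$ and have strictly increasing polar angles with consecutive gaps in $(0,\pi)$, the gaps summing to $2\pi$.

We identify vertices with their images. Every ray from $O$ meets $f(\partial X)$ exactly once, so $f(\partial X)$ is a ccw Jordan polygon, star-shaped about $O$. The front has at least three vertices. Example: $O$ joined to $k\ge3$ points at equal angular gaps $2\pi/k$, with arbitrary positive radii.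

**Definition (processing).** Fix $k$. Let $p$ be a front vertex, $a,b$ the front vertices before and after it, and suppose $m=k-\deg_X(p)\ge1$. Add new vertices $c_1,\dots,c_m$, the *kids* of $p$, and the triangles
$$(p,a,c_1),\ (p,c_1,c_2),\ \dots,\ (p,c_{m-1},c_m),\ (p,c_m,b).$$

This glues a disc to $X$ along the boundary arc $a\,p\,b$, so the result is a disc. It is simplicial because every new edge contains a new vertex and $a\ne b$. Now $p$ is interior of degree $k$. In the front, $p$ is replaced by $c_1,\dots,c_m$. Each kid has degree $3$, and the degrees of $a$ and $b$ go up by $1$.

**Lemma 4.** Suppose $\theta_a<\theta_{c_1}<\dots<\theta_{c_m}<\theta_b$ and $\psi_p(a)<\psi_p(c_1)<\dots<\psi_p(c_m)<\psi_p(b)$, and some $c_j$ has $\theta_{c_j}=\theta_p$ and $r_{c_j}>r_p$. Then processing an admissible disc gives an admissible disc.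

*Proof.* The sequence of $\psi$-values increases within $(-\pi,\pi)$ and contains $\psi_p(c_j)=0$. So two consecutive values lie both in $(-\pi,0]$ or both in $[0,\pi)$, and their difference is in $(0,\pi)$. Hence the new triangles, as listed, are nondegenerate and ccw. Orientations are coherent: the boundaries of the new triangles sum to the cycle $p\to a\to c_1\to\dots\to c_m\to b\to p$, which cancels the old arc $a\to p\to b$ and replaces it by $a\to c_1\to\dots\to c_m\to b$. The new gaps are positive, and since $\theta_p$ occurs among the $\theta_{c_j}$, they are at most $\max(\theta_p-\theta_a,\theta_b-\theta_p)<\pi$. Their total is unchanged. $\square$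

**Lemma 5.** Let $X_0\subset X_1\subset\cdots$ be admissible discs with compatible maps, such that every vertex of every $X_s$ is interior, of degree $k$, in some later $X_t$. Assume the regions bounded by $f(\partial X_s)$ exhaust $\mathbb E^2$. Then $f:|\bigcup X_s|\to\mathbb E^2$ is a homeomorphism, that is, a $k$-regular geometric triangulation of $\mathbb E^2$.

*Proof.* *Triangles do not overlap, and $f$ is onto.* For $x$ off the images of the edges of $X_s$, the boundaries of the triangles sum to the front, so
$$\sum_{\Delta\in X_s}\mathrm{wind}(\partial f(\Delta),x)=\mathrm{wind}(f(\partial X_s),x).$$
The right side is $1$ inside the Jordan polygon and $0$ outside. Since all triangles are ccw, the left side is the number of triangles whose image contains $x$. So each such $x$ lies in at most one triangle. Edges have measure zero and any two triangles lie in a common $X_s$, so images of distinct triangles have disjoint interiors. Call a point of the plane *generic* if it lies on no edge image; the complement of the generic points has measure zero. As $f$ is injective on each triangle, every generic point has at most one preimage. Moreover $f(|X_s|)$ is compact and contains a dense part of the closed region bounded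 by $f(\partial X_s)$, hence all of it. By exhaustion, $f$ is onto.

*$f$ is a local homeomorphism.* Every vertex of the union is interior in some disc, so the union is a locally finite triangulated surface without boundary. In open triangles the claim is clear. On an open edge it holds because the two adjacent ccw triangles lie on opposite sides of the edge. At a vertex, the angles of the star lie in $(0,\pi)$, the triangles follow each other ccw, and one returns to the starting direction; so the angles sum to $2\pi j$ with $j\ge1$. If $j\ge2$, points near the vertex would be covered twice, contradicting disjointness of interiors. So $j=1$, and the star maps homeomorphically near the vertex.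

*$f$ is injective.* If $f(x)=f(y)$ with $x\ne y$, disjoint neighborhoods of $x$ and $y$ map homeomorphically onto neighborhoods of one point. Then some generic point has two preimages, a contradiction.

A bijective local homeomorphism is a homeomorphism. An interior vertex receives no further edges, so all degrees are $k$. Edges are straight segments. $\square$

Finally, lengths are controlled by one estimate. Going along the arc of the smaller radius and then radially, one gets
$$|r-r'|\ \le\ \text{length}\ \le\ |r-r'|+\min(r,r')\,|\Delta\theta| \tag{4}$$
for the segment between two points of radii $r,r'$ at angular distance $|\Delta\theta|$.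

## 5. Even degree: alternating short and long

Let $k\ge 8$ be even. We realize the blueprint $1,2,1,\dots,1$ of Section 3 and prove Theorem A for even $k$ together with the sharpness of the constant $2$.

**Step 1: the combinatorics.** Let $X_0$ be the star of a vertex $o=O$ with $k$ neighbors at equal angular gaps $g_0=2\pi/k$, labeled alternately $\mathsf N$ (near, radius $1$) and $\mathsf L$ (far, radius $2$). This uses that $k$ is even. It is an admissible disc, and its front vertices have degree $3$. We maintain the following invariant for the front $F_n$ of $X_n$:

* labels alternate $\mathsf N,\mathsf L$;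
* $\mathsf N$-vertices have radius $n+1$ and degree $3$ or $5$;
* $\mathsf L$-vertices have radius $n+2$ and degree $3$.

To pass from $X_n$ to $X_{n+1}$, process all $\mathsf N$-vertices $p$ of $F_n$. The front neighbors $a,b$ of $p$ are $\mathsf L$-vertices, so processing other $\mathsf N$-vertices changes neither $\deg p$ nor $a,b$. The vertex $p$ gets $m=k-3$ or $m=k-5$ kids, so $m$ is odd and $m\ge3$. Label the kids in order $\mathsf L,\mathsf N,\mathsf L,\dots,\mathsf N,\mathsf L$, with radius $n+3$ for $\mathsf L$ and $n+2$ for $\mathsf N$. Each old $\mathsf L$-vertex gains $1$ from each of its two neighbors and reaches degree $5$; relabel it $\mathsf N$, its radius being $n+2=(n+1)+1$. In $F_{n+1}$ each block of kids begins and ends with $\mathsf L$, and blocks are separated by single $\mathsf N$'s. So labels alternate, and the invariant holds for $n+1$. Every vertex of $X_n$ is interior of degree $k$ in $X_{n+2}$: the $\mathsf N$'s of $F_n$ after one step, the $\mathsf L$'s after two.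

For $k=8$: $F_0$ has $4$ vertices $\mathsf N$ and $4$ vertices $\mathsf L$. Each $\mathsf N$ gets $5$ kids, so $|F_1|=4+20=24$. Among its twelve $\mathsf N$'s, four have degree $5$ and eight have degree $3$. So $|F_2|=12+4\cdot3+8\cdot5=64$.

**Step 2: the angles.** When $p\in F_n$ with front neighbors $a,b$ is processed, put
$$\theta_{c_1}=\tfrac{\theta_a+\theta_p}{2},\qquad \theta_{c_2}=\theta_p,\qquad \theta_{c_m}=\tfrac{\theta_p+\theta_b}{2}.$$
Then choose $\theta_{c_{m-1}},\dots,\theta_{c_3}$ in this order, with $\theta_{c_j}\in(\theta_p,\theta_{c_{j+1}})$ so close to $\theta_p$ that $0<\psi_p(c_j)<\psi_p(c_{j+1})$. This is possible by Lemma 3(b), since all kids have radius larger than $r_p=n+1$. The end kids have radius $n+3>\max(r_p,r_a,r_b)$, because $r_a=r_b=n+2$. So Lemma 3(a) gives $\psi_p(a)<\psi_p(c_1)<0$ and $0<\psi_p(c_m)<\psi_p(b)$. Also $\psi_p(c_2)=0$. Thus Lemma 4 applies and all discs are admissible.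

By hand, for $k=8$ and $n=0$: let $p$ have $r=1$, $\theta=0$, and $a,b$ have $r=2$, $\theta=\mp\pi/4$. Take $c_1,\dots,c_5$ with radii $3,2,3,2,3$ and angles $-\frac\pi8,0,\frac\pi{32},\frac\pi{16},\frac\pi8$. By (3), the directions of $a,c_1,\dots,c_5,b$ seen from $p$ are about $-73.7^\circ,-32.9^\circ,0^\circ,8.4^\circ,22.1^\circ,32.9^\circ,73.7^\circ$, which increase as required.

**Step 3: the gaps.** Let $g_n$ be the largest angular gap of $F_n$. The gaps at $a,c_1$, at $c_1,c_2$, and at $c_m,b$ are halves of old gaps, and the gaps between $c_2,\dots,c_m$ lie in $[\theta_p,\theta_{c_m}]$, half of an old gap. So $g_{n+1}\le g_n/2$ and $g_n\le2^{-n}g_0$. This is why the end kids sit at midpoints.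

**Step 4: the lengths.** An edge not at $o$ is either a front edge of some $F_n$ (this includes the edges $ac_1$, $c_jc_{j+1}$, $c_mb$), with $|\Delta r|=1$, or an edge $pc_j$ with $p\in F_n$, with $|\Delta r|\in\{1,2\}$. In both cases the smaller radius is $n+1$ and the angular difference is at most $g_n$, so by (4)
$$|\Delta r|\ \le\ \text{length}\ \le\ |\Delta r|+(n+1)2^{-n}g_0,\qquad|\Delta r|\in\{1,2\}. \tag{5}$$
Edges at $o$ have length $1$ or $2$. Since $(n+1)2^{-n}\le1$, all lengths lie in $[1,\,2+2\pi/k]$.

**Step 5: the plane is filled.** Put $C=2+2\pi/k$. Points of the front of $X_n$ are within $C$ of a vertex of norm at least $n+1$, so their norm is at least $n+1-C$. The region bounded by the front is star-shaped about $O$, so it contains the disc about $O$ of radius $n+1-C$. Lemma 5 applies, which proves Theorem A for even $k$.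

**Step 6: sharpness.** As $(n+1)2^{-n}\to0$, (5) gives $c_\infty\ge1$ and $C_\infty\le2$. With Section 3, $C_\infty/c_\infty=2$. $\square$

## 6. Odd degree: where alternation breaks, and two-color rounds

What changes for odd $k$? The star of a vertex has a front of odd length $k$, so labels cannot alternate even at the start. Worse, an $\mathsf N$-vertex of degree $3$ gets $k-3$ kids, an *even* number, and a row of kids that begins and ends with $\mathsf L$ cannot then alternate. Two front neighbors of equal radius are at distance at most radius times gap, and such distances would tend to $0$. By Section 3, no cleverer scheme can get by with limiting ratio $2$, since an odd degree forces $C_\infty\ge3c_\infty$.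

So we allow radial differences $1,2,3$ and no longer ask each block of kids to have the right parity. We replace a whole front by the next one, whose *total* length is even, color the new front alternately whatever the blocks are, and give every kid a radius above all radii of the old front. The last point makes every ordering condition easy. This works for every $k\ge7$, odd or even.

**Step 1: the core.** We need a first front of even length. Let $X_0$ be the union of the stars of two adjacent vertices $o,o'$, both of degree $k$. Its boundary cycle is $C_0=(q_0,\dots,q_{M_0-1})$ with $M_0=2(k-1)-2=2k-4$. Here $q_0$ and $q_{k-2}$ are adjacent to both $o$ and $o'$; $q_1,\dots,q_{k-3}$ only to $o'$; and $q_{k-1},\dots,q_{2k-5}$ only to $o$. In $X_0$ the vertices $q_0,q_{k-2}$ have degree $4$ and the other $q_j$ degree $3$.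

**Step 2: one round, combinatorially.** Suppose $X_s$ has front $C_s$ of even length $M_s\ge10$, all front degrees are $3$ or $4$, and exactly $n_s$ of them equal $4$, with $n_s$ even. Color $C_s$ alternately $A,B$. Process all $A$-vertices, then all $B$-vertices, to get $X_{s+1}$.

An $A$-vertex has front neighbors of color $B$, so its degree is still its original $d\in\{3,4\}$ when it is processed, and it gets $k-d\ge3$ kids. A $B$-vertex has by then gained $2$, so it gets $k-d-2\ge7-6=1$ kids. Its front neighbors at that moment are the last kid of the preceding $A$-vertex and the first kid of the following one.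

The new front $C_{s+1}$ consists of all the kids. Each $A$-block has at least $3$ members, and exactly its two end kids have been raised to degree $4$, once each, by the adjacent $B$-vertex. All other kids have degree $3$. As there are $M_s/2$ vertices of each color,
$$n_{s+1}=M_s,\qquad M_{s+1}=\sum_{C_s}(k-d)-M_s=(k-3)M_s-n_s-M_s=(k-4)M_s-n_s .$$
Starting from $M_0=2k-4\ge10$ and $n_0=2$, all $M_s$ and $n_s$ are even. Also $M_1\ge3M_0-2>M_0$, and inductively $M_{s+1}\ge3M_s-M_{s-1}>M_s$. So the rounds continue forever. Every vertex of $X_s$ is interior of degree $k$ in $X_{s+1}$. For $k=7$ the first fronts have lengths $10$, $28$, $74$. All fronts and colorings are now fixed, before any geometry.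

**Step 3: radii and the placement of the core.** $A$-vertices of $C_s$ get $r=2s+1$ and $B$-vertices of $C_s$ get $r=2s+2$. So every vertex of $C_{s+1}$ has radius $2s+3$ or $2s+4$, more than every vertex of $C_s$. Put $o=(-\varepsilon,0)$, $o'=(\varepsilon,0)$ and $\theta_{q_j}=-\frac\pi2+\frac{2\pi j}{M_0}$, so that $q_0$ and $q_{k-2}$ lie on the negative and positive $y$-axis. The triangles $(o,o',q_{k-2})$ and $(o',o,q_0)$ are ccw. The remaining ones, $(o',q_j,q_{j+1})$ for $0\le j\le k-3$ and $(o,q_j,q_{j+1})$ for $k-2\le j\le2k-5$ (indices mod $M_0$), are ccw for small $\varepsilon>0$, because $(O,q_j,q_{j+1})$ is. The front gaps are $g_0=2\pi/M_0=\pi/(k-2)$. So $X_0$ is admissible.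

**Step 4: angles for the kids of an $A$-vertex.** Let $u\in C_s$ have color $A$. Its front neighbors $a,b$ are $B$-vertices of radius $2s+2$; all $m\ge3$ kids have larger radius. Put
$$\theta_{c_1}=\tfrac{\theta_a+\theta_u}2,\qquad\theta_{c_2}=\theta_u,\qquad\theta_{c_m}=\tfrac{\theta_u+\theta_b}2,$$
and choose $\theta_{c_{m-1}},\dots,\theta_{c_3}$ in this order, $\theta_{c_j}\in(\theta_u,\theta_{c_{j+1}})$, so close to $\theta_u$ that $0<\psi_u(c_j)<\psi_u(c_{j+1})$, by Lemma 3(b). By Lemma 3(a), $\psi_u(a)<\psi_u(c_1)<0$ and $0<\psi_u(c_m)<\psi_u(b)$. Lemma 4 applies.

**Step 5: angles for the kids of a $B$-vertex.** Let $y\in C_s$ have color $B$. Its current front neighbors $a,b$ are midpoint kids from Step 4, with $\theta_a<\theta_y<\theta_b$, so $\psi_y(a)<0<\psi_y(b)$. Put $\theta_{c_1}=\theta_y$, so $\psi_y(c_1)=0$. If $m\ge2$, choose $\theta_{c_m},\dots,\theta_{c_2}$ in this order, each strictly between $\theta_y$ and the angle of the next vertex ($b$ in the case of $c_m$), so close to $\theta_y$ that $\psi_y$ is positive and smaller than $\psi_y$ of the next vertex. This is Lemma 3(b) again, as kids have radius greater than $r_y=2s+2$. Lemma 4 applies. No midpoints are needed here, because the gaps next to $y$ were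 already halved in Step 4.

**Step 6: the gaps.** Let $g_s$ be the largest gap of $C_s$. Every gap of $C_{s+1}$ lies between an original angle of $C_s$ and an adjacent midpoint. This is so inside an $A$-block; from the last kid of an $A$ at the midpoint to the first kid of the next $B$ at $\theta_y$; and inside a $B$-block and from its last kid to the next $A$-block, all within $[\theta_y,\text{midpoint}]$. Hence $g_{s+1}\le g_s/2$ and $g_s\le2^{-s}g_0$.

**Step 7: the lengths.** Apart from the finitely many edges at $o$ and $o'$, every edge is of one of these types:

* consecutive vertices of some $C_s$: $|\Delta r|=1$;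
* a vertex of $C_s$ and its kid: from $A$ the radius rises by $2$ or $3$, from $B$ by $1$ or $2$;
* a $B$-vertex of $C_s$ and an end kid of a neighboring $A$-vertex: $|\Delta r|\in\{1,2\}$.

(The edges from a kid of $y$ to the neighbors $a,b$ of Step 5 are of the first type, for $C_{s+1}$.) In each case the smaller radius is at most $2s+2$ and $|\Delta\theta|\le g_s$. By (4),
$$|\Delta r|\ \le\ \text{length}\ \le\ |\Delta r|+(2s+2)2^{-s}g_0,\qquad|\Delta r|\in\{1,2,3\}. \tag{6}$$
Since $(2s+2)2^{-s}\le2$, these lengths lie in $[1,\,3+2\pi/(k-2)]$. The core edges are finitely many and have positive lengths. So all lengths lie in some $[c,C]$ with $0<c\le C<\infty$.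

**Step 8: conclusion.** Front vertices of $X_s$ have norm at least $2s+1$ and front edges have length at most $C$, so the region bounded by $f(\partial X_s)$ contains the disc about $O$ of radius $2s+1-C$. Lemma 5 proves Theorem A for every $k\ge7$.

Finally $(2s+2)2^{-s}\to0$, so (6) gives $c_\infty\ge1$ and $C_\infty\le3$. For odd $k$, Section 3 gives $C_\infty/c_\infty\ge3$, so equality holds. This completes the proof of Theorem C(2). $\square$

## 7. The hyperbolic plane: counting area, and why it stalls

Now let $T$ be a $6$-regular geometric triangulation of $\mathbb H^2$. As Lemma 8 below shows, its graph is the triangular lattice, so $|B_G(v_0,n)|=1+3n(n+1)$. Area in $\mathbb H^2$ grows exponentially. The natural attempt is to set one against the other.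

If all areas are at least $a>0$ and edges at most $C$, this works. All triangles meeting a geodesic segment of length at most $1$ lie in a ball of radius $C+1$, so their number is at most some $K$. They cover the connected segment, so any two of them are joined by a chain of at most $K$ triangles in which consecutive ones share a vertex. Hence vertices of the first and last triangle are at graph distance at most $K$. Cutting a geodesic into pieces of length at most $1$ gives $d_G(v,w)\le K\lceil d_{\mathbb H}(v,w)\rceil$, so for integers $R$ all vertices within hyperbolic distance $R$ of $v_0$ lie in $B_G(v_0,KR)$. The ball of radius $R-C$ has area $2\pi(\cosh(R-C)-1)$. Triangles have area less than $\pi$, so at least $2(\cosh(R-C)-1)$ triangles meet that ball. All their vertices are within $R$ of $v_0$. Each vertex lies in $6$ triangles and each triangle has $3$ vertices, so there are at least $\cosh(R-C)-1$ vertices within $R$. This exceeds $1+3KR(KR+1)$ for large $R$, a contradiction.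

The attempt stops at the constant $K$. Without the bound $a$, thin triangles could pile up on a segment, and a hyperbolic ball of radius $R$ might contain vertices at enormous graph distance. By fact (iii), small angles cannot be excluded, and with edges at most $C$ a triangle with an angle $\alpha$ lies in a circular sector of area $\alpha(\cosh C-1)$, so small areas cannot be excluded either.

The way out is to ask for less. We do not need to reach *every* point quickly. It suffices to escape at linear speed in arbitrarily many well-separated directions, since the lattice has room for only boundedly many.

## 8. Escaping into half-planes: proof of Theorem C(3)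

Use the hyperboloid model: $\mathbb H^2=\{x\in\mathbb R^3:\langle x,x\rangle=-1,\ x_0>0\}$ with $\langle x,y\rangle=-x_0y_0+x_1y_1+x_2y_2$. Unit speed geodesics are $\gamma(\tau)=\cosh\tau\,\gamma(0)+\sinh\tau\,\gamma'(0)$. A geodesic line $L$ is $\mathbb H^2\cap\nu^\perp$ for a vector $\nu$ with $\langle\nu,\nu\rangle=1$. For $y\in L$, the vector $\nu$ is a unit tangent vector at $y$ normal to $L$, and $\langle\cosh t\,y+\sinh t\,\nu,\ \nu\rangle=\sinh t$. So the function $h(x)=\langle x,\nu\rangle$ is $\sinh$ of the signed distance to $L$. Let $H=\{h>0\}$. By linearity of $\langle\cdot,\nu\rangle$, along every unit speed geodesic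
$$h(\gamma(\tau))=h(\gamma(0))\cosh\tau+(h\circ\gamma)'(0)\sinh\tau. \tag{7}$$

Let $T$ be a geometric triangulation of $\mathbb H^2$, of any degrees, with edge lengths in $[c,C]$.

**Lemma 6.** Every vertex $v\in H$ has a neighbor $w\in H$ with $h(w)\ge\cosh(c)\,h(v)$.

*Proof.* The gradient of $h$ at $v$ is $\nu+h(v)v$, of squared norm $1+h(v)^2>0$. Let $n$ be the unit vector in its direction. Suppose every edge direction $e$ at $v$ had $\langle e,n\rangle<0$. Then the closed half-circle of directions with $\langle\cdot,n\rangle\ge0$ contains no edge direction, so it lies in one open arc between consecutive edge directions. That arc has length greater than $\pi$. But it is the angle at $v$ of a triangle of $T$, which is less than $\pi$, a contradiction. So some edge $vw$, of length $\ell\ge c$, starts in a direction with $(h\circ\gamma)'(0)\ge0$. By (7), $h(w)\ge h(v)\cosh\ell\ge h(v)\cosh c>0$. $\square$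

The lemma uses no lower bound on angles. A triangulation may be as thin as it likes, but no angle can reach $\pi$.

**Step 1: start in disjoint half-planes.** Given $m$, choose pairwise disjoint open half-planes $H_1,\dots,H_m$ (over disjoint arcs at infinity), with boundary lines $L_i$. Each $H_i$ contains a vertex. Indeed, take $x\in H_i$ with $d(x,L_i)>C$ and a triangle containing $x$. Distance to a point is convex, so the diameter of a triangle is its longest side, at most $C$; hence the vertices of this triangle lie within $C$ of $x$ and therefore in $H_i$. Call one of them $w_0^{(i)}$.

**Step 2: run outward.** Iterating Lemma 6 gives an edge path $w_0^{(i)},w_1^{(i)},\dots$ in $H_i$ with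
$$\sinh d(w_N^{(i)},L_i)\ \ge\ (\cosh c)^N\sinh d(w_0^{(i)},L_i).$$
As $\sinh d<e^d$, we get $d(w_N^{(i)},L_i)\ge N\log\cosh c-E'$ with $E'=\max_i\max\big(0,-\log\sinh d(w_0^{(i)},L_i)\big)$, independent of $N$ and $i$.

**Step 3: the endpoints are far apart.** For $i\ne j$, the geodesic from $w_N^{(i)}$ to $w_N^{(j)}$ leaves $H_i$ through $L_i$ no later than it enters $H_j$ through $L_j$. So
$$d_{\mathbb H}(w_N^{(i)},w_N^{(j)})\ \ge\ d(w_N^{(i)},L_i)+d(w_N^{(j)},L_j)\ \ge\ 2N\log\cosh c-2E'.$$
Edges have length at most $C$, so $d_{\mathbb H}\le C\,d_G$, and
$$d_G(w_N^{(i)},w_N^{(j)})\ \ge\ 2\lambda N-E,\qquad E=2E'/C.$$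

**Step 4: they are not far from $v_0$.** With $D=\max_id_G(v_0,w_0^{(i)})$ we have $d_G(v_0,w_N^{(i)})\le N+D$. The $m$ vertices $w_N^{(i)}$ lie in disjoint half-planes, so they are distinct. This proves Theorem C(3). $\square$

## 9. Six triangles at a vertex, and the small degrees

We now identify the graph of a $6$-regular triangulation. The same argument rules out degrees below $6$.

**Lemma 7.** Let $k\in\{3,4,5,6\}$ and let $S$ be a surface homeomorphic to the plane with a $k$-regular triangulation. Give every triangle the metric of an equilateral triangle $\Delta$ with angles $2\pi/k$: Euclidean with unit side if $k=6$, on the unit sphere if $k\le5$. The resulting length metric on $S$ is complete and of constant curvature $0$ if $k=6$, and $1$ if $k\le5$.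

*Proof.* For $k\le5$ the triangle exists since $2\pi/k>\pi/3$: it is the central projection of a face of a regular tetrahedron, octahedron or icosahedron. Sides are glued isometrically. Near an interior point of an edge the metric is that of the model surface. At a vertex, $k$ angles $2\pi/k$ add up to $2\pi$, so there too it is that of the model surface.

*Completeness.* Put barycentric coordinates on $\Delta$: the usual ones if $k=6$, and those transported by central projection from the flat triangle with the same vertices if $k\le5$. They are Lipschitz on $\Delta$ with some constant $K$, and on a side they depend only on that side. So for each vertex $v$ we get a continuous function $b_v:S\to[0,1]$ that is $K$-Lipschitz on each triangle, hence $K$-Lipschitz for the length metric, and that vanishes outside the star of $v$. At any $x$ the three relevant coordinates sum to $1$, so $b_v(x)\ge\frac13$ for some $v$. If $d(x,y)\le\frac1{6K}$, then $b_v(y)\ge\frac16$, so $y$ lies in the star of $v$, which is compact. Thus all closed balls of radius $\frac1{6K}$ are compact, and every Cauchy sequence converges. $\square$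

**Lemma 8.** In a $6$-regular triangulation of a surface homeomorphic to the plane, $|B_G(v,n)|=1+3n(n+1)$ for every vertex $v$ and $n\ge 0$.

*Proof.* By Lemma 7 and the Killing–Hopf theorem, the simply connected surface with its flat metric is isometric to $\mathbb E^2$. Place one triangle on a triangle of the standard unit lattice. Two triangles with a common side are mirror images in that side, and the standard tiling is closed under such reflections. By connectedness all triangles are lattice triangles, and they cover the plane. So the graph is the triangular lattice, in which the sphere of radius $j\ge1$ about a vertex is a hexagon with $6j$ vertices. Sum over $j\le n$. $\square$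

**Proof of Theorem B.** Suppose $T$ is $6$-regular on $\mathbb H^2$ with edge lengths in $[c,C]$, $0<c\le C<\infty$. Then $\lambda=\log\cosh(c)/C>0$. Fix an integer $m>(1+1/\lambda)^2$ and apply Theorem C(3). For large $N$ let $q$ be the largest integer with $2q<2\lambda N-E$. The graph balls of radius $q$ about the $m$ vertices are disjoint, since a common vertex would put two centers at distance at most $2q$. They are contained in $B_G(v_0,N+D+q)$. By Lemma 8,
$$m\,\big(1+3q(q+1)\big)\ \le\ 1+3(N+D+q)(N+D+q+1).$$
Divide by $3N^2$ and let $N\to\infty$; then $q/N\to\lambda$ and we get $m\lambda^2\le(1+\lambda)^2$, that is, $m\le(1+1/\lambda)^2$. This contradicts the choice of $m$. $\square$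

**Proof of Theorem C(1).** *Existence.* On $\mathbb E^2$ take the triangular lattice for $k=6$ and Theorem A for $k\ge7$. On $\mathbb H^2$ with $k\ge7$ take the classical tiling by equilateral triangles with angles $2\pi/k$, all of whose edges have the same length.

*Non-existence.* The case $k=6$ on $\mathbb H^2$ is Theorem B. Let $k\le5$, on either plane. The link of a vertex in a triangulated surface without boundary is a cycle of length at least $3$, so $3\le k\le5$. By Lemma 7 the plane would carry a complete metric of constant curvature $1$. Being simply connected, it would be isometric to the unit sphere by the Killing–Hopf theorem. The sphere is compact and the plane is not, a contradiction. $\square$
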